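\title{Global dimension in the derived equivalence class of a tensor product of path algebras of type $\mathbb{A}$}

\begin{abstract}
For integers $n\ge 3$ and $p_1,\dots,p_n\ge 2$, it has been conjectured that $\bigotimes_{i=1}^n k\mathbb{A}_{p_i-1}$ is derived equivalent to an algebra of global dimension at most $n-2$ if and only if $\sum_i 1/p_i>1$. We show that this holds for $n=3$ and fails for every $n\ge4$. For example, $(k\mathbb{A}_4)^{\otimes 3}$, with weights $(2,5,5,5)$, is not derived equivalent to any algebra of global dimension at most $2$. The obstruction is the inequality $b\le (a-1)d$, which holds for an algebra of global dimension $d$ whose Serre functor satisfies $\nu^a\cong[b]$. We also bound the global dimension for tensor powers $(k\mathbb{A}_m)^{\otimes N}$ and list all counterexamples that this obstruction gives for $n=4$.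
\end{abstract}

\section{Introduction}

Let $k$ be a field. Algebras are finite-dimensional $k$-algebras, and unadorned tensor products are over $k$. Two algebras are \emph{derived equivalent} if their bounded derived categories of finitely generated modules are triangle equivalent. For $m\ge1$ let $k\mathbb{A}_m$ be the path algebra of a quiver of Dynkin type $\mathbb{A}_m$, for instance the linearly oriented one; thus $k\mathbb{A}_1=k$.

Global dimension is not a derived invariant. The algebra $k\mathbb{A}_2\otimes k\mathbb{A}_2$ has global dimension $2$ (the K\"unneth formula gives a nonzero $\operatorname{Ext}^2$ between simple modules), yet it is derived equivalent to a path algebra of type $\mathbb{D}_4$, which has global dimension $1$; see Section~\ref{sec:three}. So one asks how small the global dimension can be made within a given derived equivalence class. A tensor product of $n$ path algebras has global dimension at most $n$, and the question studied here is when this can be lowered to $n-2$. Let $n\ge3$, let $\mathbf{p}=(p_1,\dots,p_n)$ be integers $\ge2$, called \emph{weights},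 and put
\[
A(\mathbf{p})=\bigotimes_{i=1}^n k\mathbb{A}_{p_i-1}.
\]
Consider two conditions.
\begin{itemize}
\item[(a)] $A(\mathbf{p})$ is derived equivalent to an algebra of global dimension at most $n-2$.
\item[(b)] $\sum_{i=1}^n \frac1{p_i}>1$.
\end{itemize}
It is known that (a) implies (b). The following conjecture is posed in \cite{HIMO}.
\begin{quote}
\textbf{Conjecture.} Conditions (a) and (b) are equivalent.
\end{quote}

The simplest cases agree with it. If two weights equal $2$, then two tensor factors are $k$, so $A(\mathbf{p})$ itself has global dimension at most $n-2$, and (b) holds because $n\ge3$. For $n=3$ the remaining solutions of (b) are $(2,3,3)$, $(2,3,4)$, $(2,3,5)$, and we shall see that these give path algebras of types $\mathbb{D}_4$, $\mathbb{E}_6$, $\mathbb{E}_8$.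

Condition (b) also has a meaning inside the derived category. Put
\[
a=\operatorname{lcm}\{p_i : p_i\ge3\},\qquad b=\sum_{i=1}^n a\Bigl(1-\frac2{p_i}\Bigr)\in\mathbb{Z}_{\ge0},
\]
with $a=1$ if all $p_i$ equal $2$. The derived category of $A(\mathbf{p})$ has a canonical autoequivalence, the Serre functor $\nu$, and $\nu^a$ is the shift $[b]$ (Proposition~\ref{prop:period}). Since $b/a=n-2\sum_i 1/p_i$, condition (b) says $b<a(n-2)$. Over an algebra $\Lambda$ of global dimension $d$, one application of $\nu$ lowers cohomological degrees by at most $d$, so $a$ applications lower them by at most $ad$. The conjecture thus predicts that $b<ad$, with $d=n-2$, is the only obstruction. However, the first application of $\nu$ to $\Lambda$ costs nothing, because $\nu\Lambda$ is again a module, and the true bound is $b\le(a-1)d$.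

\begin{theorem}\label{thm:A}
If $A(\mathbf{p})$ is derived equivalent to an algebra $\Lambda$ of finite global dimension $d$, then $b\le(a-1)d$. Hence \textup{(a)} implies
\begin{itemize}
\item[\textup{(c)}] $2a\bigl(\sum_{i=1}^n\frac1{p_i}-1\bigr)\ge n-2$,
\end{itemize}
and \textup{(c)} implies \textup{(b)}.
\end{theorem}

To compare (b) with (c), introduce the integer
\begin{equation}\label{eq:delta}
\delta=a(n-2)-b=2a\Bigl(\sum_{i=1}^n\frac1{p_i}-1\Bigr).
\end{equation}
Condition (b) is $\delta\ge1$ and condition (c) is $\delta\ge n-2$. For $n=3$ they coincide. For $n\ge4$, any weights with $1\le\delta\le n-3$ contradict the conjecture, and such weights exist.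

\begin{theorem}\label{thm:B}
\begin{enumerate}
\item[\textup{(1)}] For every $n\ge4$, the weights $(2,q,\dots,q)$ with $n-1$ copies of $q=2n-3$ satisfy \textup{(b)} but not \textup{(a)}. In fact the minimal global dimension in the derived equivalence class of $(k\mathbb{A}_{2n-4})^{\otimes(n-1)}$ is exactly $n-1$.
\item[\textup{(2)}] For every $n\ge5$ and $s\ge1$, the weights $(n-1,\dots,n-1,s(n-1))$ with $n-1$ copies of $n-1$ satisfy \textup{(b)} but not \textup{(a)}.
\item[\textup{(3)}] For $n=3$, \textup{(b)} implies \textup{(a)}. Consequently, \textup{(a)} and \textup{(b)} are equivalent for all weights of length $n$ if and only if $n=3$.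
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:C}
\begin{enumerate}
\item[\textup{(1)}] Let $m\ge2$. Every algebra derived equivalent to $(k\mathbb{A}_m)^{\otimes N}$ has global dimension at least $N-\lfloor N/m\rfloor$. This bound is attained if $N<m$, and for all $N$ if $m=2$: the minimum for $(k\mathbb{A}_2)^{\otimes N}$ is $\lceil N/2\rceil$.
\item[\textup{(2)}] For $n=4$, the weights satisfying \textup{(b)} but not \textup{(c)} are, up to order, exactly $(2,p,q,r)$ with $(p,q,r)$ one of
\begin{gather*}
(3,7,21),\ (3,7,35),\ (3,7,39),\ (3,7,41),\ (3,9,9),\ (3,9,15),\ (3,9,17),\\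
(3,11,11),\ (3,11,13),\ (5,5,5),\ (5,5,9).
\end{gather*}
For these weights \textup{(a)} fails.
\end{enumerate}
\end{theorem}

We do not claim that (c) is sufficient for (a) when $n\ge4$.

After the background in Section~\ref{sec:background}, Section~\ref{sec:example} works out the weights $(2,5,5,5)$, the smallest member of the family in Theorem~\ref{thm:B}(1). Section~\ref{sec:obstruction} proves Theorem~\ref{thm:A}, Section~\ref{sec:gap} finds weights between (b) and (c), Section~\ref{sec:three} constructs the derived equivalences for $n=3$, and Section~\ref{sec:powers} treats tensor powers.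

\section{Derived categories and the Serre functor}\label{sec:background}

Modules are finitely generated left modules, $D=\operatorname{Hom}_k(-,k)$, and $\mathsf{D}^{\mathrm{b}}(\Lambda)$ is the bounded derived category of $\Lambda$-modules. The shift satisfies $H^i(X[l])=H^{i+l}(X)$, so for a module $M$ the object $M[l]$ has its cohomology in degree $-l$. We write $\mathsf{D}^{\ge r}$ for the class of objects $X$ with $H^i(X)=0$ for all $i<r$. The global dimension $\operatorname{gldim}\Lambda$ is the supremum of the projective dimensions of $\Lambda$-modules; it suffices to take simple modules. A set of objects \emph{generates} a triangulated category if the only full subcategory that contains it and is closed under shifts, cones and direct summands is the whole category. We use four standard facts.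

\medskip\noindent
\textbf{(F1) Serre functor (Happel).} If $\operatorname{gldim}\Lambda<\infty$, then $\nu=\nu_\Lambda=D\Lambda\otimes^{\mathbf{L}}_\Lambda-$ is an autoequivalence of $\mathsf{D}^{\mathrm{b}}(\Lambda)$ with natural isomorphisms $\operatorname{Hom}(Y,\nu X)\cong D\operatorname{Hom}(X,Y)$. For an idempotent $e$ we have $\nu(\Lambda e)=D(e\Lambda)$.

\medskip\noindent
\textbf{(F2) Rickard's theorem.} Let $\operatorname{gldim}A<\infty$. An object $T\in\mathsf{D}^{\mathrm{b}}(A)$ is a \emph{tilting complex} if $\operatorname{Hom}(T,T[l])=0$ for $l\ne0$ and $T$ generates $\mathsf{D}^{\mathrm{b}}(A)$. In that case $\operatorname{End}(T)^{\mathrm{op}}$ is derived equivalent to $A$ by a $k$-linear equivalence.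

\medskip\noindent
\textbf{(F3) Tensor products and orientation.} Tensor products of derived equivalent algebras are derived equivalent (Rickard, 1991), and the derived equivalence class of $k\mathbb{A}_m$ does not depend on the orientation. So we may, and do, use the linear orientation.

\medskip\noindent
\textbf{(F4) Upper bounds.} The path algebra of a finite acyclic quiver has global dimension at most $1$. If $A$ and $B$ are tensor products of such path algebras, then $\operatorname{gldim}(A\otimes B)\le\operatorname{gldim}A+\operatorname{gldim}B$. Indeed, $A$ and $B$ modulo their radicals are products of copies of $k$, so every simple $A\otimes B$-module is a tensor product of simple modules, and the tensor product of their projective resolutions is a projective resolution.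

\medskip
Triangle equivalences are taken to be $k$-linear. This loses nothing here: if $G\colon\mathsf{D}^{\mathrm{b}}(\Lambda)\to\mathsf{D}^{\mathrm{b}}(A)$ is any triangle equivalence and both algebras have finite global dimension, then $T=G\Lambda$ is a tilting complex, and $\operatorname{End}(T)^{\mathrm{op}}$ is $k$-linearly derived equivalent to $A$ by (F2) and isomorphic to $\Lambda$ as a ring, hence of the same global dimension.

The Serre functor is useful to us because it is intrinsic to the category. If $G$ is as above and $k$-linear, then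
\[
\operatorname{Hom}(Y,G^{-1}\nu_AGX)\cong D\operatorname{Hom}(GX,GY)\cong D\operatorname{Hom}(X,Y)\cong\operatorname{Hom}(Y,\nu_\Lambda X)
\]
naturally in $X$ and $Y$, so $\nu_\Lambda\cong G^{-1}\nu_AG$ by the Yoneda lemma. As $G$ commutes with shifts, we obtain:
\begin{equation}\label{eq:transfer}
\text{if }\nu_A^aX\cong X[b]\text{ for all }X\in\mathsf{D}^{\mathrm{b}}(A),\text{ then }\nu_\Lambda^aY\cong Y[b]\text{ for all }Y\in\mathsf{D}^{\mathrm{b}}(\Lambda).
\end{equation}

We realize the linearly oriented $A=k\mathbb{A}_m$ as the algebra of upper triangular $m\times m$ matrices, with basis the matrix units $E_{ij}$ $(i\le j)$ and idempotents $e_i=E_{ii}$. The projective module $P_i=Ae_i$ is isomorphic to the span of the first $i$ standard basis vectors in the module $k^m$ of column vectors. Thus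
\[
0=P_0\subset P_1\subset\dots\subset P_m=k^m,
\]
the quotients $S_i=P_i/P_{i-1}$ are the simple modules, and $\operatorname{Hom}(P_i,P_j)=e_iP_j$ is spanned by the inclusion if $i\le j$ and is zero if $i>j$. Moreover $\nu P_i=D(e_iA)\cong P_m/P_{i-1}$, by sending the functional dual to $E_{il}$ to the class of the $l$th basis vector.

\begin{lemma}\label{lem:simples}
Over $k\mathbb{A}_m$ we have $\nu S_1\cong P_m$, $\nu P_m\cong S_m$, and $\nu S_i\cong S_{i-1}[1]$ for $2\le i\le m$. Consequently $\nu^{m+1}S_i\cong S_i[m-1]$ for all $i$.
\end{lemma}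

\begin{proof}
Since $S_1=P_1$, the first two formulas are the cases $i=1$ and $i=m$ of $\nu P_i\cong P_m/P_{i-1}$. For $i\ge2$ apply $\nu$ to $0\to P_{i-1}\to P_i\to S_i\to0$. This gives a triangle $P_m/P_{i-2}\xrightarrow{f}P_m/P_{i-1}\to\nu S_i\to(P_m/P_{i-2})[1]$. As $\nu$ is fully faithful, $f$ is nonzero and lies in a space isomorphic to $\operatorname{Hom}(P_{i-1},P_i)=k$. So $f$ is a nonzero multiple of the canonical surjection, whose kernel is $P_{i-1}/P_{i-2}=S_{i-1}$, and its cone is $S_{i-1}[1]$.

It follows that $\nu^2S_1\cong S_m$ and $\nu^{m-i}S_m\cong S_i[m-i]$. The case $i=1$ gives $\nu^{m+1}S_1\cong S_1[m-1]$. Every $S_i$ is obtained from $S_1$ by a power of $\nu$ and a shift, and these commute with $\nu^{m+1}$ and $[m-1]$.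
\end{proof}

\section{The weights $(2,5,5,5)$}\label{sec:example}

Here $n=4$, $\frac12+\frac35>1$, and $A(\mathbf{p})=B=(k\mathbb{A}_4)^{\otimes3}$. By Lemma~\ref{lem:simples}, the orbit of $S_1$ over $k\mathbb{A}_4$ is
\[
S_1\ \mapsto\ P_4\ \mapsto\ S_4\ \mapsto\ S_3[1]\ \mapsto\ S_2[2]\ \mapsto\ S_1[3].
\]
The Serre functor of $B$ acts on a tensor product $X_1\otimes X_2\otimes X_3$ factor by factor, so $\nu_B^5$ shifts each simple $B$-module by $3+3+3=9$. Grant for the moment that $\nu_B^5X\cong X[9]$ for every object $X$.

Suppose that $B$ is derived equivalent to $\Lambda$ with $\operatorname{gldim}\Lambda\le2$. By \eqref{eq:transfer}, $\nu^5\Lambda\cong\Lambda[9]$ sits in degree $-9$. Now follow the orbit of $\Lambda$. For a $\Lambda$-module $M$, the cohomology of $\nu M$ is $\operatorname{Tor}_i^\Lambda(D\Lambda,M)$ in degree $-i$, with $i\in\{0,1,2\}$; so each step moves the lowest cohomological degree down by at most $2$. If all five steps could do this, the degree $-10$ would be within reach and there would be no contradiction; the inequality $9<10$ is condition (b). But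 the first step leads from $\Lambda$ to the module $D\Lambda$ and stays in degree $0$. The lower bounds for the cohomological degrees are therefore
\[
\begin{array}{c|cccccc}
r&0&1&2&3&4&5\\ \hline
\nu^r\Lambda\in\mathsf{D}^{\ge\,\cdot}&0&0&-2&-4&-6&-8
\end{array}
\]
and $-9$ is out of reach. So (a) fails.

The point that was granted is the only real difficulty. The image of $\Lambda$ in $\mathsf{D}^{\mathrm{b}}(B)$ is an unknown complex, with no reason to be a sum of tensor products, so periodicity on simple modules or on the objects of each factor is not enough. The remedy is to prove periodicity for the bimodule that defines $\nu$, because isomorphisms of bimodules can be tensored over $k$.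

\section{The obstruction}\label{sec:obstruction}

\begin{lemma}\label{lem:bound}
Let $\Lambda\ne0$ have global dimension at most $d<\infty$, and suppose $\nu^a\Lambda\cong\Lambda[b]$ with $a\ge1$ and $b\in\mathbb{Z}$. Then $b\le(a-1)d$.
\end{lemma}

\begin{proof}
We first show $\nu(\mathsf{D}^{\ge r})\subset\mathsf{D}^{\ge r-d}$, by induction on the number of nonzero cohomology modules of $X\in\mathsf{D}^{\ge r}$. If $X=M[-j]$ with $M$ a module and $j\ge r$, then $H^{j-i}(\nu X)=\operatorname{Tor}^\Lambda_i(D\Lambda,M)$, which vanishes for $i>d$ because $M$ has projective dimension at most $d$. In general, let $j$ be the largest degree with $H^j(X)\neq0$. The truncation triangle $\tau^{<j}X\to X\to H^j(X)[-j]\to(\tau^{<j}X)[1]$ has outer terms in $\mathsf{D}^{\ge r}$ to which the induction applies, and the long exact cohomology sequence of its image under $\nu$ gives $\nu X\in\mathsf{D}^{\ge r-d}$.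

Since $\nu\Lambda=D\Lambda\in\mathsf{D}^{\ge0}$, we get $\Lambda[b]\cong\nu^{a-1}(D\Lambda)\in\mathsf{D}^{\ge-(a-1)d}$. As $\Lambda\neq0$, the object $\Lambda[b]$ has nonzero cohomology in degree $-b$, so $-b\ge-(a-1)d$.
\end{proof}

For an algebra $A$ let $(DA)^{(r)}=DA\otimes_A^{\mathbf{L}}\cdots\otimes_A^{\mathbf{L}}DA$ with $r$ factors, an object of the derived category of $A$-bimodules. Then $\nu^r=(DA)^{(r)}\otimes_A^{\mathbf{L}}-$.

\begin{lemma}\label{lem:bimodule}
For $A=k\mathbb{A}_m$ we have $(DA)^{(m+1)}\cong A[m-1]$ in the derived category of $A$-bimodules.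
\end{lemma}

\begin{proof}
Let $M=(DA)^{(m+1)}[-(m-1)]$ and $F=M\otimes_A^{\mathbf{L}}-=\nu^{m+1}[-(m-1)]$. By Lemma~\ref{lem:simples}, the autoequivalence $F$ fixes every simple module up to isomorphism. We show in turn that $F$ fixes the projective modules, that $M$ is the bimodule $A$ twisted by an automorphism, and that this automorphism is inner.

\emph{Step 1: $FP_i\cong P_i$.} This holds for $P_1=S_1$. For $i\ge2$, the nonsplit sequence $0\to P_{i-1}\to P_i\to S_i\to0$ gives a triangle $P_{i-1}\to P_i\to S_i\xrightarrow{\varepsilon}P_{i-1}[1]$ with $\varepsilon\ne0$. The exact sequence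
\[
0=\operatorname{Hom}(P_i,P_{i-1})\to\operatorname{End}(P_{i-1})\to\operatorname{Ext}^1(S_i,P_{i-1})\to\operatorname{Ext}^1(P_i,P_{i-1})=0
\]
shows that $\varepsilon$ spans $\operatorname{Hom}(S_i,P_{i-1}[1])$. Under isomorphisms $FS_i\cong S_i$ and, by induction, $FP_{i-1}\cong P_{i-1}$, the nonzero morphism $F\varepsilon$ becomes a nonzero multiple of $\varepsilon$. Hence the remaining terms $FP_i$ and $P_i$ of the two triangles are isomorphic.

\emph{Step 2: $M\cong A_\varphi$.} As a complex of left modules, $M=FA\cong A$ by Step~1. So $M$ has cohomology only in degree $0$, and we may replace it by the bimodule $H^0(M)$, identified with $A$ as a left module. Right multiplication by $x\in A$ on $M$ is a left module endomorphism of $A$, hence right multiplication by some $\varphi(x)\in A$, and $\varphi$ is a $k$-algebra endomorphism of $A$. The map $\varphi$ is the map $\operatorname{End}(A)\to\operatorname{End}(FA)$ induced by $F$, so it is bijective. Thus $M\cong A_\varphi$, the bimodule $A$ with right action $y\cdot x=y\varphi(x)$.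

\emph{Step 3: $\varphi$ is inner.} For a unit $u$ and $\psi=u^{-1}\varphi(-)u$, the map $y\mapsto yu$ is a bimodule isomorphism $A_\varphi\to A_\psi$; so we may change $\varphi$ by inner automorphisms. Put $f_i=\varphi(e_i)$. By Step~1, $Af_i\cong A_\varphi\otimes_AAe_i\cong Ae_i$, so there are $x_i\in e_iAf_i$ and $y_i\in f_iAe_i$ with $x_iy_i=e_i$ and $y_ix_i=f_i$. Then $u=\sum_iy_i$ has inverse $\sum_ix_i$, and $u^{-1}f_iu=x_iy_i=e_i$. So we may assume $\varphi(e_i)=e_i$ for all $i$. Then $\varphi$ preserves $e_iAe_{i+1}=kE_{i,i+1}$, say $\varphi(E_{i,i+1})=c_iE_{i,i+1}$ with $c_i\ne0$. Put $t_1=1$, $t_{i+1}=t_i/c_i$ and $t=\sum_it_ie_i$. Then $tE_{i,i+1}t^{-1}=c_iE_{i,i+1}$ and $te_it^{-1}=e_i$. The elements $e_i$ and $E_{i,i+1}$ generate $A$, so $\varphi=t(-)t^{-1}$ and $M\cong A$. The recursion for the $t_i$ has a solution because the quiver has no cycle that could impose a relation among the $c_i$.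
\end{proof}

The next statement holds for any number $n\ge1$ of weights, with $A(\mathbf{p})$, $a$ and $b$ defined as before.

\begin{proposition}\label{prop:period}
For $A=A(\mathbf{p})$ we have $(DA)^{(a)}\cong A[b]$ in the derived category of $A$-bimodules. In particular $\nu_A^aX\cong X[b]$ for all $X\in\mathsf{D}^{\mathrm{b}}(A)$.
\end{proposition}

\begin{proof}
Write $A=\bigotimes_iA_i$ with $A_i=k\mathbb{A}_{p_i-1}$, so that $DA\cong\bigotimes_iDA_i$ as bimodules. Choose a projective bimodule resolution $Q_i$ of $DA_i$. By the K\"unneth formula, $Q=\bigotimes_iQ_i$ is a projective bimodule resolution of $DA$. Over a field, projective bimodules are projective on each side, so these resolutions compute the derived tensor powers. Regrouping the factors gives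
\[
Q\otimes_A\cdots\otimes_AQ\cong\bigotimes_i\bigl(Q_i\otimes_{A_i}\cdots\otimes_{A_i}Q_i\bigr),\qquad\text{that is,}\qquad (DA)^{(a)}\cong\bigotimes_i(DA_i)^{(a)}.
\]
If $p_i\ge3$, then $p_i$ divides $a$, and Lemma~\ref{lem:bimodule} with $m=p_i-1$, used $a/p_i$ times, gives $(DA_i)^{(a)}\cong A_i[\frac{a}{p_i}(p_i-2)]$. If $p_i=2$, then $A_i=k$ and $(DA_i)^{(a)}=k$, with shift $0=a(1-\frac22)$ whether or not $a$ is even. The tensor product over $k$ preserves quasi-isomorphisms, and the shifts add up to $b$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]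
The algebra $A(\mathbf{p})$ has finite global dimension by (F4), and $\Lambda$ has finite global dimension by assumption, so both have Serre functors. Proposition~\ref{prop:period} and \eqref{eq:transfer} give $\nu_\Lambda^a\Lambda\cong\Lambda[b]$, and Lemma~\ref{lem:bound} gives $b\le(a-1)d$. This part is valid for every $n\ge1$. Under (a) we have $d\le n-2$, so $b\le(a-1)(n-2)$, which by \eqref{eq:delta} reads $\delta\ge n-2$. This is (c). Finally, (c) implies $\delta>0$ because $n\ge3$, and this is (b).
\end{proof}

\begin{remark}\label{rem:lcm}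
The weights equal to $2$ must be left out of the least common multiple. Replacing $(a,b)$ by $(sa,sb)$ turns the bound into $b\le(a-\frac1s)d$, which weakens as $s$ grows. For $(2,5,5,5)$ and $d=2$, the period $\operatorname{lcm}(2,5)=10$ yields only the true inequality $18\le9\cdot2$, whereas $a=5$ yields the false one $9\le4\cdot2$.
\end{remark}

\section{Weights satisfying (b) but not (c)}\label{sec:gap}

By Theorem~\ref{thm:A}, weights with $1\le\delta\le n-3$ satisfy (b) but not (a). By \eqref{eq:delta}, one looks for sums $\sum 1/p_i$ that exceed $1$ by $\frac1{2a}$ or $\frac{2}{2a}$.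

\begin{proof}[Proof of the first sentence of Theorem~\ref{thm:B}(1) and of Theorem~\ref{thm:B}(2)]
For $(2,q,\dots,q)$ with $q=2n-3$ we have $a=2n-3$ and
\[
\sum_i\frac1{p_i}-1=\frac{n-1}{2n-3}-\frac12=\frac{1}{2(2n-3)},
\]
so $\delta=1\le n-3$ for $n\ge4$. For $(n-1,\dots,n-1,s(n-1))$ we have $a=s(n-1)$ and $\sum_i\frac1{p_i}-1=\frac1{s(n-1)}$, so $\delta=2\le n-3$ for $n\ge5$.
\end{proof}

The statement on minimal global dimension in Theorem~\ref{thm:B}(1) is proved in Section~\ref{sec:powers}.

\begin{proof}[Proof of Theorem~\ref{thm:C}(2)]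
For $n=4$, (b) holds and (c) fails exactly when $\delta=1$. If no weight equals $2$, then every $p_i$ divides $a$ and $\delta=2\sum_i a/p_i-2a$ is even. If at least two weights equal $2$, then $A(\mathbf{p})$ has global dimension at most $2$ by (F4), so (a) holds, and hence (c). Thus exactly one weight is $2$. Let $3\le p\le q\le r$ be the others and $a=\operatorname{lcm}(p,q,r)$. Then $\delta=2(\frac ap+\frac aq+\frac ar)-a$, so $\delta=1$ is the equation
\begin{equation}\label{eq:four}
\frac1p+\frac1q+\frac1r=\frac12+\frac1{2a},
\end{equation}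
and it forces $a$, hence $p,q,r$, to be odd.

The left side of \eqref{eq:four} must exceed $\frac12$. This excludes $p\ge7$, where it is at most $\frac37$; it excludes $p=5$, $q\ge7$, where it is at most $\frac15+\frac27=\frac{17}{35}$; and it excludes $p=3$, $q\ge13$, where it is at most $\frac13+\frac2{13}=\frac{19}{39}$. If $p=3$ and $q\in\{3,5\}$, then $\frac1p+\frac1q>\frac12$, so \eqref{eq:four} gives $\frac1r<\frac1{2a}\le\frac1{2r}$, which is absurd. There remain $(p,q)=(5,5),(3,7),(3,9),(3,11)$.

Put $L=\operatorname{lcm}(p,q)$, $c=L-2(\frac Lp+\frac Lq)$ and $g=\gcd(L,r)$, so that $a=Lr/g$. Multiplying \eqref{eq:four} by $2Lr$ turns it into $2L-cr=g$. For each divisor $g$ of $L$ we solve for $r$.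
\begin{center}
\begin{tabular}{c|c|c|l}
$(p,q)$&$L$&equation&values of $r=(2L-g)/c$ for $g\mid L$\\ \hline
$(5,5)$&$5$&$10-r=g$&$g=1,5$: \ $r=9,\,5$\\
$(3,7)$&$21$&$42-r=g$&$g=1,3,7,21$: \ $r=41,\,39,\,35,\,21$\\
$(3,9)$&$9$&$18-r=g$&$g=1,3,9$: \ $r=17,\,15,\,9$\\
$(3,11)$&$33$&$66-5r=g$&$g=1,3,11,33$: \ $r=13,\,\frac{63}5,\,11,\,\frac{33}5$
\end{tabular}
\end{center}
Each of the eleven integral values satisfies $r\ge q$ and $\gcd(L,r)=g$, so it solves \eqref{eq:four}. This is the stated list, and (a) fails for it by Theorem~\ref{thm:A}.
\end{proof}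

\section{Three weights}\label{sec:three}

Let $n=3$, $p_1\le p_2\le p_3$, and assume (b). Then $p_1=2$, since otherwise the sum is at most $1$; and $p_2\le3$, since $\frac12+\frac14+\frac14=1$. If $p_2=2$, then $A(\mathbf{p})=k\mathbb{A}_{p_3-1}$ has global dimension at most $1$. If $p_2=3$, then $\frac1{p_3}>\frac16$, so $p_3\in\{3,4,5\}$. What remains is the following statement, over an arbitrary field.

\begin{proposition}\label{prop:DE}
For $m=2,3,4$ the algebra $k\mathbb{A}_2\otimes k\mathbb{A}_m$ is derived equivalent to the path algebra of a quiver of type $\mathbb{D}_4$, $\mathbb{E}_6$, $\mathbb{E}_8$, respectively.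
\end{proposition}

We construct tilting complexes one summand at a time. To keep the endomorphism algebras under control, we work only with complexes whose morphisms are described by a poset.

\subsection*{Collections indexed by a poset}

Let $A$ be an algebra of finite global dimension and $\mathcal{T}=\mathsf{D}^{\mathrm{b}}(A)$.

\begin{definition}
Let $P$ be a finite poset. A \emph{$P$-collection} consists of objects $(T_w)_{w\in P}$ that generate $\mathcal{T}$ and morphisms $u_{wv}\colon T_v\to T_w$ for $v\le w$, with $u_{ww}=1$ and $u_{xw}u_{wv}=u_{xv}$, such that $\operatorname{Hom}(T_v,T_w[l])=0$ for $l\ne0$, and $\operatorname{Hom}(T_v,T_w)$ has basis $u_{wv}$ if $v\le w$ and is zero otherwise.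
\end{definition}

An element $x$ is a \emph{lower cover} of $z$ if $x<z$ and no element lies strictly between them. The \emph{Hasse quiver} of $P$ has an arrow $x\to z$ for each such pair. Given a $P$-collection, $T=\bigoplus_wT_w$ is a tilting complex and the $u_{wv}$ form a basis of $\operatorname{End}(T)$. If the Hasse quiver is a tree, then for $v\le w$ there is exactly one path from $v$ to $w$, and otherwise there is none; sending this path to $u_{wv}$ identifies $\operatorname{End}(T)^{\mathrm{op}}$ with the path algebra of the Hasse quiver or of its opposite quiver, depending on how paths are composed. By (F2), $A$ is then derived equivalent to a path algebra on this tree.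

For $A=k\mathbb{A}_2\otimes k\mathbb{A}_m$, the projective modules $T_{\alpha_i}=P_1\otimes P_i$ and $T_{\beta_i}=P_2\otimes P_i$, with the inclusions as morphisms, form a collection for the grid
\[
\alpha_1<\dots<\alpha_m,\qquad\beta_1<\dots<\beta_m,\qquad\alpha_i<\beta_i .
\]
The task is to remove the cycles from its Hasse quiver.

\begin{example}
Let $m=2$. Inside the $4$-dimensional module $T_{\beta_2}$, the submodules $T_{\alpha_2}$ and $T_{\beta_1}$ have intersection $T_{\alpha_1}$ and a sum of codimension $1$. Replace $T_{\beta_2}$ by the complex $K=(T_{\alpha_2}\oplus T_{\beta_1}\to T_{\beta_2})$ in degrees $0$ and $1$, from which $T_{\beta_2}$ can be recovered as a cone. It has projections to $T_{\alpha_2}$ and $T_{\beta_1}$. Since $H^0(K)\cong T_{\alpha_1}$, there is a morphism $T_{\alpha_1}\to K$ through which both inclusions $T_{\alpha_1}\subset T_{\alpha_2}$ and $T_{\alpha_1}\subset T_{\beta_1}$ factor up to sign. The square has become a star with center $K$ and three leaves. The next lemma supplies the required vanishing in general.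
\end{example}

\begin{lemma}\label{lem:mutation}
Let $(T_w)$ be a $P$-collection. Let $z\in P$ have exactly two lower covers $x$ and $y$, and suppose that every common upper bound of $x$ and $y$ is $\ge z$. Let $P'=(P\setminus\{z\})\sqcup\{z'\}$ carry the old order on $P\setminus\{z\}$ and, for $v,w\in P\setminus\{z\}$, the relations
\[
v<z'\iff v\le x\text{ and }v\le y,\qquad\qquad z'<w\iff w\ge x\text{ or }w\ge y.
\]
Then $P'$ is a poset and $\mathcal{T}$ has a $P'$-collection.
\end{lemma}

\begin{proof}
The lower covers $x,y$ are incomparable, and $v<z$ if and only if $v\le x$ or $v\le y$. The old elements below $z'$ form a set closed downward, those above $z'$ form a set closed upward, and $v<z'<w$ implies $v\le w$; so the relation is transitive. If $w<z'<w$, then $w\le x$, $w\le y$ and $w$ lies above one of them, which makes $x$ and $y$ comparable. So $P'$ is a poset. Choose a triangle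
\[
K\xrightarrow{\binom{\pi_x}{\pi_y}}T_x\oplus T_y\xrightarrow{(u_{zx},\,u_{zy})}T_z\to K[1]
\]
and put $T_{z'}=K$. The new family generates $\mathcal{T}$, because $T_z$ is a cone of $K\to T_x\oplus T_y$.

(i) \emph{Morphisms into $K$.} Let $v\ne z$. Apply $\operatorname{Hom}(T_v,-)$ to the triangle. The terms for $T_x\oplus T_y$ and $T_z$ vanish outside degree $0$, so $\operatorname{Hom}(T_v,K)$ and $\operatorname{Hom}(T_v,K[1])$ are the kernel and the cokernel of
\[
\operatorname{Hom}(T_v,T_x\oplus T_y)\to\operatorname{Hom}(T_v,T_z),
\]
and $\operatorname{Hom}(T_v,K[l])=0$ for other $l$. This map is surjective: if the target is nonzero, then $v<z$, so $v\le x$ or $v\le y$, and $u_{zv}=u_{zx}u_{xv}$ or $u_{zv}=u_{zy}u_{yv}$. If $v$ lies below none, exactly one, or both of $x,y$, then source and target have dimensions $(0,0)$, $(1,1)$, $(2,1)$. So $\operatorname{Hom}(T_v,K)=0$ unless $v<z'$, in which case it is spanned by the unique $\kappa_v$ with $\pi_x\kappa_v=u_{xv}$ and $\pi_y\kappa_v=-u_{yv}$.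

(ii) \emph{Morphisms out of $K$.} Let $w\in P$, with $w=z$ allowed. Apply $\operatorname{Hom}(-,T_w)$. Now $\operatorname{Hom}(K,T_w[-1])$ and $\operatorname{Hom}(K,T_w)$ are the kernel and the cokernel of
\[
\operatorname{Hom}(T_z,T_w)\to\operatorname{Hom}(T_x\oplus T_y,T_w),
\]
and the other degrees vanish. If $w\ge z$, the map sends $u_{wz}$ to $(u_{wx},u_{wy})\neq0$, so it is injective with cokernel of dimension $2-1=1$. If $w\not\ge z$, the source is zero, and by hypothesis $w$ lies above at most one of $x,y$; the cokernel has dimension $1$ or $0$ accordingly. Define $\lambda_w=u_{wx}\pi_x$ if $w\ge x$ and $\lambda_w=-u_{wy}\pi_y$ if $w\ge y$. If both apply, then $w\ge z$ and $u_{wx}\pi_x+u_{wy}\pi_y=u_{wz}(u_{zx}\pi_x+u_{zy}\pi_y)=0$, so the definitions agree. The morphism $\lambda_w$ is the class of $(u_{wx},0)$ or of $(0,-u_{wy})$, which is not in the image of the map above, so it spans $\operatorname{Hom}(K,T_w)$.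

(iii) \emph{Endomorphisms of $K$.} Apply $\operatorname{Hom}(K,-)$. By (ii), $\operatorname{Hom}(K,T_x\oplus T_y)$ has dimension $2$, the space $\operatorname{Hom}(K,T_z)$ is spanned by $u_{zx}\pi_x$, which is the image of $\binom{\pi_x}{0}$, and all other degrees vanish. Hence $\operatorname{Hom}(K,K[l])=0$ for $l\ne0$ and $\operatorname{End}(K)$ has dimension $1$, so it is spanned by the identity.

(iv) \emph{Compositions.} Put $u_{z'v}=\kappa_v$, $u_{wz'}=\lambda_w$ and $u_{z'z'}=1$. For $v'\le v<z'$, the morphism $\kappa_vu_{vv'}$ has the two projections that characterize $\kappa_{v'}$, so $\kappa_vu_{vv'}=\kappa_{v'}$. For $z'<w\le w'$ we have $u_{w'w}\lambda_w=\lambda_{w'}$ from the definition. For $v<z'<w$, the composite $\lambda_w\kappa_v$ equals $u_{wx}u_{xv}=u_{wv}$ if $w\ge x$, and $(-u_{wy})(-u_{yv})=u_{wv}$ if $w\ge y$.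
\end{proof}

Both hypotheses are needed. If $z$ had a third lower cover $v$, the map in (i) would go from $0$ to $k$, so $\operatorname{Hom}(T_v,K[1])\ne0$. If some common upper bound $w$ of $x,y$ were not $\ge z$, then (ii) would give $\dim\operatorname{Hom}(K,T_w)=2$.

If $z$ is not maximal, the cycle through $x$ and $y$ survives, closed by a higher element. When the elements above $z$ form a bare chain, repeating the lemma moves the whole chain below $x$ and $y$.

\begin{corollary}\label{cor:chain}
Let $\mathcal{T}$ have a $P$-collection and let $x,y\in P$. Suppose that the common upper bounds of $x$ and $y$ form a chain $z_1<\dots<z_r$, that the lower covers of $z_1$ are $x$ and $y$, and that $z_{i-1}$ is the only lower cover of $z_i$ for $i\ge2$. Then $\mathcal{T}$ has a collection for the poset obtained from $P$ by deleting $z_1,\dots,z_r$ and adding a chain $z_1'<\dots<z_r'$, where a remaining element of $P$ lies below $z_i'$ if and only if it is $\le x$ and $\le y$, and above $z_i'$ if and only if it is $\ge x$ or $\ge y$.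
\end{corollary}

\begin{proof}
Use induction on $r$. Lemma~\ref{lem:mutation} applies to $z_1$ and gives a poset $P'$ with new element $z_1'<x,y$; if $r=1$ we are done. Let $r\ge2$. In $P'$ the common upper bounds of $x,y$ are $z_2,\dots,z_r$. The elements below $z_2$ in $P'$ are $z_1'$ and the $v$ with $v<z_1$ in $P$; all are $\le x$ or $\le y$, so the lower covers of $z_2$ are $x$ and $y$. For $i\ge3$ every element below $z_i$, including $z_1'$, is still $\le z_{i-1}$. By induction we may replace $z_2,\dots,z_r$ by $z_2'<\dots<z_r'$. These lie above $z_1'$, which is a common lower bound of $x$ and $y$ in $P'$.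
\end{proof}

\subsection*{From the grid to a tree}

The first $m-1$ steps are the same for all $m\ge2$. Put $\gamma_m=\alpha_m$, and for $1\le j\le m$ let $G_j$ be the poset on $\alpha_1,\dots,\alpha_m$, $\beta_1,\dots,\beta_j$, $\gamma_j,\dots,\gamma_{m-1}$ whose order is generated by
\begin{gather*}
\alpha_1<\dots<\alpha_m,\qquad\beta_1<\dots<\beta_j,\qquad\gamma_j<\dots<\gamma_m,\qquad\gamma_j<\beta_j,\\
\alpha_i<\beta_i\ \ (i\le j),\qquad\alpha_i<\gamma_i\ \ (j\le i\le m-1).
\end{gather*}
Then $G_m$ is the grid. Let $j\ge2$. In $G_j$ the element $\beta_j$ is maximal, its lower covers are $\gamma_j$ and $\beta_{j-1}$, and it is their only common upper bound, since it is the only element strictly above $\beta_{j-1}$. Lemma~\ref{lem:mutation} replaces $\beta_j$ by an element $\gamma_{j-1}$ lying above the common lower bounds $\alpha_1,\dots,\alpha_{j-1}$ and below $\gamma_j,\dots,\gamma_m,\beta_{j-1}$. The result is $G_{j-1}$. Hence $\mathcal{T}$ has a $G_1$-collection. The covers of $G_1$ are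
\[
\alpha_1<\dots<\alpha_{m-1},\qquad\gamma_1<\dots<\gamma_{m-1}<\alpha_m,\qquad\alpha_i<\gamma_i\ \ (i\le m-1),\qquad\gamma_1<\beta_1 :
\]
a grid with one square less and two extra elements $\alpha_m$ and $\beta_1$.

\begin{proof}[Proof of Proposition~\ref{prop:DE}]
It suffices to reach a poset whose Hasse quiver is a tree of the stated type.

For $m=2$ the covers of $G_1$ are $\alpha_1<\gamma_1<\alpha_2$ and $\gamma_1<\beta_1$. This is a tree of type $\mathbb{D}_4$.

For $m=3$ the covers of $G_1$ are $\alpha_1<\alpha_2<\gamma_2<\alpha_3$, $\alpha_1<\gamma_1<\gamma_2$ and $\gamma_1<\beta_1$. Corollary~\ref{cor:chain} applies to $(x,y)=(\alpha_2,\gamma_1)$ and the chain $\gamma_2<\alpha_3$. The new chain $\sigma_1<\sigma_2$ lies above $\alpha_1$ and below $\alpha_2,\gamma_1,\beta_1$. The covers are now $\alpha_1<\sigma_1<\sigma_2<\alpha_2$ and $\sigma_2<\gamma_1<\beta_1$. This tree has branch point $\sigma_2$ and arms with $2,2,1$ vertices, so it is of type $\mathbb{E}_6$.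

For $m=4$ four more moves are needed. The table records them, and Figure~\ref{fig:E8} shows the poset before and after each move.
\begin{center}
\begin{tabular}{c|c|c|c|c|c|c}
&$(x,y)$&above both&removed&new&below new&above new\\ \hline
1&$(\alpha_2,\gamma_1)$&$\gamma_2,\gamma_3,\alpha_4$&$\gamma_2$&$\rho$&$\alpha_1$&$\alpha_2,\alpha_3,\alpha_4,\gamma_1,\gamma_3,\beta_1$\\
2&$(\alpha_3,\gamma_1)$&$\gamma_3,\alpha_4$&$\gamma_3,\alpha_4$&$\sigma_1<\sigma_2$&$\alpha_1,\rho$&$\alpha_3,\gamma_1,\beta_1$\\
3&$(\alpha_2,\sigma_2)$&$\alpha_3$&$\alpha_3$&$\tau$&$\alpha_1,\rho$&$\alpha_2,\sigma_2,\gamma_1,\beta_1$\\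
4&$(\tau,\sigma_1)$&$\sigma_2,\gamma_1,\beta_1$&$\sigma_2,\gamma_1,\beta_1$&$\omega_1<\omega_2<\omega_3$&$\alpha_1,\rho$&$\tau,\alpha_2,\sigma_1$
\end{tabular}
\end{center}
Move~1 uses Lemma~\ref{lem:mutation} with $z=\gamma_2$. The corollary does not apply there, because $\gamma_3$ has the second lower cover $\alpha_3$; after $\gamma_2$ is removed, $\gamma_1<\gamma_3$ becomes a cover and a single cycle is left. Moves 2, 3 and 4 use Corollary~\ref{cor:chain}: in each, the lowest removed element has lower covers $x$ and $y$, and every other removed element has the preceding one as its only lower cover. Moves 2 and 3 bring the cycle to a square, and move~4 removes the square. The final covers are $\alpha_1<\rho<\omega_1<\omega_2<\omega_3<\tau<\alpha_2$ and $\omega_3<\sigma_1$. This tree has branch point $\omega_3$ and arms with $4,2,1$ vertices, so it is of type $\mathbb{E}_8$.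
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=0.55cm,y=0.62cm,every node/.style={inner sep=1.2pt,font=\small}]
\begin{scope}
\foreach \nm/\x/\y/\lb in {a1/0/0/\alpha_1,a2/-1/1/\alpha_2,a3/-2/2/\alpha_3,c1/1/1/\gamma_1,c2/0/2/\underline{\gamma_2},c3/-1/3/\gamma_3,a4/-1/4/\alpha_4,b1/2/2/\beta_1} \node (\nm) at (\x,\y) {$\lb$};
\foreach \lo/\hi in {a1/a2,a2/a3,a3/c3,c3/a4,a1/c1,c1/c2,c2/c3,a2/c2,c1/b1} \draw (\lo)--(\hi);
\end{scope}
\begin{scope}[shift={(5,0)}]
\foreach \nm/\x/\y/\lb in {a1/0/0/\alpha_1,r/0/1/\rho,a2/-1/2/\alpha_2,a3/-1/3/\alpha_3,c3/0/4/\underline{\gamma_3},a4/0/5/\underline{\alpha_4},c1/1/2.5/\gamma_1,b1/2/3.5/\beta_1} \node (\nm) at (\x,\y) {$\lb$};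
\foreach \lo/\hi in {a1/r,r/a2,a2/a3,a3/c3,c3/a4,r/c1,c1/c3,c1/b1} \draw (\lo)--(\hi);
\end{scope}
\begin{scope}[shift={(10,0)}]
\foreach \nm/\x/\y/\lb in {a1/0/0/\alpha_1,r/0/1/\rho,a2/-1/2.5/\alpha_2,a3/0/4/\underline{\alpha_3},s1/1/2/\sigma_1,s2/1/3/\sigma_2,c1/2/4/\gamma_1,b1/2/5/\beta_1} \node (\nm) at (\x,\y) {$\lb$};
\foreach \lo/\hi in {a1/r,r/a2,a2/a3,r/s1,s1/s2,s2/a3,s2/c1,c1/b1} \draw (\lo)--(\hi);
\end{scope}
\begin{scope}[shift={(16,0)}]
\foreach \nm/\x/\y/\lb in {a1/0/0/\alpha_1,r/0/1/\rho,t/-1/2/\tau,a2/-2/3/\alpha_2,s1/1/2/\sigma_1,s2/0/3/\underline{\sigma_2},c1/0/4/\underline{\gamma_1},b1/0/5/\underline{\beta_1}} \node (\nm) at (\x,\y) {$\lb$};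
\foreach \lo/\hi in {a1/r,r/t,t/a2,r/s1,s1/s2,t/s2,s2/c1,c1/b1} \draw (\lo)--(\hi);
\end{scope}
\begin{scope}[shift={(20,0)}]
\foreach \nm/\x/\y/\lb in {a1/0/0/\alpha_1,r/0/1/\rho,w1/0/2/\omega_1,w2/0/3/\omega_2,w3/0/4/\omega_3,t/-1/5/\tau,a2/-1/6/\alpha_2,s1/1/5/\sigma_1} \node (\nm) at (\x,\y) {$\lb$};
\foreach \lo/\hi in {a1/r,r/w1,w1/w2,w2/w3,w3/t,t/a2,w3/s1} \draw (\lo)--(\hi);
\end{scope}
\end{tikzpicture}
\caption{Hasse diagrams, with larger elements drawn higher, of five posets that index collections in $\mathsf{D}^{\mathrm{b}}(k\mathbb{A}_2\otimes k\mathbb{A}_4)$, from $G_1$ on the left to a tree of type $\mathbb{E}_8$ on the right. The underlined elements are removed, and replaced by as many new elements, in passing to the next diagram.}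
\label{fig:E8}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:B}(3)]
For $n=3$, the case distinction at the start of this section, Proposition~\ref{prop:DE} and (F4) show that (b) implies (a), and the converse is contained in Theorem~\ref{thm:A}. For $n\ge4$ the equivalence fails for the weights in part~(1).
\end{proof}

\begin{remark}
For $m\ge5$ no sequence of such moves ends in a tree: the weights $(2,3,m+1)$ violate (b), so by Theorem~\ref{thm:A} the algebra $k\mathbb{A}_2\otimes k\mathbb{A}_m$ is not derived equivalent to an algebra of global dimension at most $1$.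
\end{remark}

\section{Tensor powers}\label{sec:powers}

\begin{proof}[Proof of Theorem~\ref{thm:C}(1)]
Take $N$ weights equal to $m+1\ge3$, so that $a=m+1$ and $b=N(m-1)$. The inequality $b\le(a-1)d$ of Theorem~\ref{thm:A} was proved for any number of weights. So a derived equivalent algebra of finite global dimension $d$ satisfies $N(m-1)\le md$, that is,
\[
d\ge\Bigl\lceil N-\frac Nm\Bigr\rceil=N-\Bigl\lfloor\frac Nm\Bigr\rfloor .
\]
For an algebra of infinite global dimension there is nothing to prove. If $N<m$, the bound is $N$, and $(k\mathbb{A}_m)^{\otimes N}$ has global dimension at most $N$ by (F4). If $m=2$, the bound is $\lceil N/2\rceil$. Let $H$ be the path algebra of type $\mathbb{D}_4$ from Proposition~\ref{prop:DE}. By (F3), $(k\mathbb{A}_2)^{\otimes N}$ is derived equivalent to $H^{\otimes N/2}$ for even $N$ and to $H^{\otimes(N-1)/2}\otimes k\mathbb{A}_2$ for odd $N$. These are tensor products of $\lceil N/2\rceil$ path algebras, so they have global dimension at most $\lceil N/2\rceil$ by (F4).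
\end{proof}

\begin{proof}[End of the proof of Theorem~\ref{thm:B}(1)]
Apply Theorem~\ref{thm:C}(1) with $m=2n-4$ and $N=n-1$. Since $n\ge4$, we have $N<m$, so the minimal global dimension is $N=n-1$.
\end{proof}

\begin{remark}
The case $m=2$ has two consequences. First, the constant $a-1$ in Lemma~\ref{lem:bound} cannot be lowered in general: $H^{\otimes d}$ has global dimension $d$, with $a=3$ and $b=2d=(a-1)d$. Second, (a) and (b) are equivalent when all $n$ weights equal $3$: condition (a) reads $\lceil n/2\rceil\le n-2$, condition (b) reads $n/3>1$, and both mean $n\ge4$.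
\end{remark}

\begin{thebibliography}{9}

\bibitem{HIMO}
Martin Herschend, Osamu Iyama, Hiroyuki Minamoto, Steffen Oppermann,
\emph{Representation theory of Geigle-Lenzing complete intersections},
arXiv:1409.0668 (2014).

\end{thebibliography}
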